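# Lifting weakly unordered countable trees in ZF

## Zero-one sequences up to finite permutation

Consider trees in which every node is either a leaf or has a sequence of children indexed by $\omega$. Write $\ell$ for the leaf, and $s=\mathtt{node}(\ell,\ell,\ell,\dots)$ for the tree all of whose children are leaves. Apart from $\ell$, the trees of depth at most $2$ are the trees $\mathtt{node}(v)$ with $v\in\{\ell,s\}^\omega$. Such a $v$ is coded by $x\in 2^\omega$: put $v(i)=s$ if $x(i)=1$, and $v(i)=\ell$ if $x(i)=0$.

Now declare that, at every node, permuting finitely many children does not change the tree. Call the resulting objects weakly unordered trees. At depth $1$ nothing is identified, since all children of $s$ are equal. At depth $2$ the trees coded by $x$ and $y$ become equal exactly when $y=x\circ\pi$ for a permutation $\pi$ of $\omega$ that moves only finitely many points. (That nothing more is identified is proved in Lemma 1 below.) By hand: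

- $(1,0,0,0,\dots)$ and $(0,1,0,0,\dots)$ become equal: swap positions $0$ and $1$.
- $(1,0,1,0,\dots)$ and $(0,1,0,1,\dots)$ stay different: they differ at infinitely many places, while $x\circ\pi$ differs from $x$ only where $\pi$ moves something.
- In general, $y=x\circ\pi$ for some such $\pi$ iff there is an $n$ with $x(i)=y(i)$ for all $i\ge n$ and with equally many ones in $x$ and in $y$ before position $n$. If $\pi$ is supported in $\{0,\dots,n-1\}$, it permutes this set, so the counts agree. Conversely, if the counts agree, choose a permutation of $\{0,\dots,n-1\}$ carrying the ones of $y$ onto the ones of $x$ and the zeros onto the zeros.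

So a weakly unordered tree of depth $2$ is an orbit $C\subseteq 2^\omega$ of finitely supported permutations. To find an ordinary tree lying over it, pick one $x\in C$. One pick costs nothing.

At depth $3$, take a sequence $C_0,C_1,C_2,\dots$ of orbits and form the weakly unordered tree whose $n$-th child is the depth-$2$ tree given by $C_n$. To lift it, we seem to need an $x_n\in C_n$ for every $n$ at once. If the members of $C_n$ have finitely many ones, say $m$ of them, then $C_n$ contains the distinguished element $1^m000\cdots$, and we take that. If they have finitely many zeros, we do the same with the roles exchanged. But suppose the members of $C_n$ have infinitely many ones and infinitely many zeros. The obvious candidate for a distinguished element is the lexicographically least one, and there is none: given $y\in C_n$, pick $i<j$ with $y(i)=1$ and $y(j)=0$; exchanging these two values gives a smaller element of $C_n$.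

With countable choice there is nothing to discuss. Without choice a question is left: can one prove in $\mathbf{ZF}$ that every weakly unordered tree comes from an ordinary tree? This question is taken from Andrew Swan, "A class of higher inductive types in Zermelo-Fraenkel set theory", arXiv:2005.14240 (2020). The answer will be no. We will also see exactly how much choice is involved and for which other groups of permutations the answer changes.

We work in $\mathbf{ZF}$ and in the category $\mathsf{Set}$ unless we say otherwise.

## Algebras, initiality, and the trees $Q_\Gamma$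

**Definition (algebras).** An *algebra* is a set $X$ with an element $\mathtt{leaf}\in X$ and a function $\mathtt{node}:X^\omega\to X$; equivalently, a set $X$ with a map $1+X^\omega\to X$. A *homomorphism* $h:X\to Y$ satisfies $h(\mathtt{leaf})=\mathtt{leaf}$ and $h(\mathtt{node}(v))=\mathtt{node}(h\circ v)$. A *subalgebra* is a subset that contains $\mathtt{leaf}$ and is closed under $\mathtt{node}$.

For instance, $\mathcal P(\omega^{<\omega})$ is an algebra with $\mathtt{leaf}=\emptyset$ and $\mathtt{node}(A)=\{\langle\rangle\}\cup\{\langle n\rangle^\frown s: n\in\omega,\ s\in A_n\}$. It will be used later.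

The type $T$ of *countably branching trees* is the initial algebra: for every algebra $X$ there is exactly one homomorphism $T\to X$.

**Definition (the groups and their trees).** $\mathrm{Sym}(\omega)$ is the group of permutations of $\omega$, and $S_{fin}$ is the subgroup of finitely supported ones, those with $\pi(n)=n$ for all but finitely many $n$. For $\Gamma\le\mathrm{Sym}(\omega)$, the *$\Gamma$-orbit* of $v\in X^\omega$ is $\{v\circ\pi:\pi\in\Gamma\}$. The *$\Gamma$-equations* are
$$\mathtt{node}(v)=\mathtt{node}(v\circ\pi)\qquad(\pi\in\Gamma),$$
and $Q_\Gamma$ is the initial object among the algebras that satisfy them. The unique homomorphism is $q_\Gamma:T\to Q_\Gamma$. We write $Q=Q_{S_{fin}}$, the *countably branching weakly unordered trees*, and $q=q_{S_{fin}}$.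

An initial object of this kind, for a polynomial together with equations, is a *$QW$-type* in the sense of Fiore, Pitts and Steenkamp, or a "free algebra subject to identities" in the sense of Blass. For trivial $\Gamma$ we get $Q_\Gamma=T$. As a small nontrivial example, take $\Gamma=\{1,(0\ 1)\}$: in $Q_\Gamma$ the first two children of each node form an unordered pair, and the other children are ordered. That $Q_\Gamma$ exists, provably in $\mathbf{ZF}$, is Theorem 2(a) below. Its proof uses nothing from the sections before it.

Note that $\mathtt{node}(v)$ is constant on $\Gamma$-orbits. So we may define an element of $Q_\Gamma$ from an orbit without choosing a representative. The whole argument rests on this.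

**Lemma 1.** In $Q_\Gamma$: (i) $\mathtt{leaf}\neq\mathtt{node}(v)$ for all $v$; (ii) $\mathtt{node}(v)=\mathtt{node}(v')$ iff $v'=v\circ\pi$ for some $\pi\in\Gamma$; (iii) there is no proper subalgebra, so every element is $\mathtt{leaf}$ or some $\mathtt{node}(v)$.

**Proof.** Let $F(X)=1+X^\omega/\Gamma$, where $X^\omega/\Gamma$ is the set of $\Gamma$-orbits; $F$ acts on a map $f$ by sending the orbit of $v$ to the orbit of $f\circ v$. A map $F(X)\to X$ is an element of $X$ together with a function on $X^\omega$ constant on orbits. So $F$-algebras are exactly the algebras satisfying the $\Gamma$-equations, with the same homomorphisms, and $Q_\Gamma$ is the initial $F$-algebra $\alpha:F(Q_\Gamma)\to Q_\Gamma$.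

We show that $\alpha$ is bijective. View $F(Q_\Gamma)$ as an algebra via $F(\alpha):F(F(Q_\Gamma))\to F(Q_\Gamma)$, and let $h:Q_\Gamma\to F(Q_\Gamma)$ be the unique homomorphism to it. The map $\alpha$ is itself a homomorphism from this algebra to $Q_\Gamma$, so $\alpha h$ is an endomorphism of the initial algebra, and $\alpha h=\mathrm{id}$. Since $h$ is a homomorphism, $h\alpha=F(\alpha)F(h)=F(\alpha h)=\mathrm{id}$. Bijectivity of $\alpha$ says that $\mathtt{leaf}$ is not a node, and that two nodes are equal only if their sequences lie in one orbit. This is (i) and (ii).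

For (iii), let $B\subseteq Q_\Gamma$ be a subalgebra. It satisfies the equations, so there is a homomorphism $Q_\Gamma\to B$. Followed by the inclusion $B\hookrightarrow Q_\Gamma$ it is an endomorphism of $Q_\Gamma$, hence the identity. So $B=Q_\Gamma$. Finally, $\{\mathtt{leaf}\}\cup\{\mathtt{node}(v):v\in Q_\Gamma^\omega\}$ is a subalgebra. $\square$

For trivial $\Gamma$: in $T$, $\mathtt{node}$ is injective and misses $\mathtt{leaf}$, and every element is $\mathtt{leaf}$ or a node. Part (iii) is also our principle of induction.

In $Q_\Gamma$ put
$$z_0=\mathtt{leaf},\qquad z_{k+1}=\mathtt{node}(\lambda i.z_k).\tag{1}$$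
The map $k\mapsto z_k$ is injective. Indeed $z_0\ne z_{k+1}$ by Lemma 1(i). If $z_{k+1}=z_{l+1}$, then by Lemma 1(ii) the constant sequences at $z_k$ and $z_l$ lie in one orbit; the orbit of a constant sequence is a singleton, so $z_k=z_l$, and induction finishes. The $z_k$ serve as distinguishable labels.

## Where induction on $Q_\Gamma$ asks for a choice

To prove $q_\Gamma$ surjective, one would let $I=q_\Gamma[T]$ and show that $I$ is a subalgebra; Lemma 1(iii) then gives $I=Q_\Gamma$. Clearly $\mathtt{leaf}\in I$. Let $v\in I^\omega$. Each $v_n$ has a preimage in $T$. If we had a sequence $u\in T^\omega$ with $q_\Gamma(u_n)=v_n$ for all $n$, then $\mathtt{node}(v)=q_\Gamma(\mathtt{node}(u))\in I$. The proof stops at the passage from "for each $n$ there is a $u_n$" to "there is a sequence $u$". The next lemma says that this passage cannot be avoided by a cleverer preimage of $\mathtt{node}(v)$.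

**Lemma 2 (ZF).** Let $c\in Q_\Gamma^\omega$. Then $\mathtt{node}(c)\in q_\Gamma[T]$ iff $c$ lifts, i.e. there is $u\in T^\omega$ with $q_\Gamma\circ u=c$. In particular, if $q_\Gamma$ is surjective, then every $c\in Q_\Gamma^\omega$ lifts.

**Proof.** If $q_\Gamma\circ u=c$, then $q_\Gamma(\mathtt{node}(u))=\mathtt{node}(c)$. Conversely let $q_\Gamma(t)=\mathtt{node}(c)$. Since $q_\Gamma(\mathtt{leaf})=\mathtt{leaf}\ne\mathtt{node}(c)$, we have $t=\mathtt{node}(u')$ for some $u'$, and $\mathtt{node}(q_\Gamma\circ u')=\mathtt{node}(c)$. By Lemma 1(ii), $q_\Gamma\circ u'=c\circ\pi$ for some $\pi\in\Gamma$. Put $u=u'\circ\pi^{-1}$; then $q_\Gamma\circ u=c\circ\pi\circ\pi^{-1}=c$. $\square$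

So one preimage of one node yields simultaneous preimages of infinitely many elements. This turns surjectivity into a choice principle.

**Lemma 3 (ZF).** If $q=q_{S_{fin}}$ is surjective, then every sequence $(C_n)_{n\in\omega}$ of $S_{fin}$-orbits on $2^\omega$ has a choice function.

**Proof.** *Encode.* Let $c_n=\mathtt{node}(\lambda i.z_{x(i)})\in Q$ for any $x\in C_n$. Replacing $x$ by $x\circ\pi$ replaces $\lambda i.z_{x(i)}$ by its composite with $\pi$, so by the equations $c_n$ does not depend on $x$. Hence $c\in Q^\omega$ is defined without any choice.

*Lift and decode.* By Lemma 2 take $u\in T^\omega$ with $q(u_n)=c_n$ for all $n$. Since $c_n\neq\mathtt{leaf}$, $u_n\ne\mathtt{leaf}$, so $u_n=\mathtt{node}(w_n)$ for a unique $w_n\in T^\omega$. For $x\in C_n$ we have $\mathtt{node}(q\circ w_n)=c_n=\mathtt{node}(\lambda i.z_{x(i)})$. By Lemma 1(ii) there is $\rho\in S_{fin}$ with $q\circ w_n=\lambda i.z_{x(\rho(i))}$. So $q\circ w_n$ takes values in $\{z_0,z_1\}$, and as $z_0\neq z_1$ there is a unique $y_n\in2^\omega$ with $q\circ w_n=\lambda i.z_{y_n(i)}$. Then $y_n=x\circ\rho\in C_n$. Since $y_n$ is defined outright from $u$, the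 map $n\mapsto y_n$ is a choice function. $\square$

The target is now:

**Theorem 1.** If $\mathbf{ZF}$ is consistent, so is $\mathbf{ZF}$ + "$q:T\to Q$ is not surjective".

By Lemma 3 it is enough to find a model of $\mathbf{ZF}$ with a sequence of $S_{fin}$-orbits on $2^\omega$ that has no choice function.

## Symmetric extensions

We recall the standard tool (Jech, *Set Theory*, 3rd ed., section on symmetric submodels in Ch. 15; Jech, *The Axiom of Choice*, Ch. 5). Let $P$ be a notion of forcing in a model $V$ of $\mathbf{ZFC}$, with largest condition $1$, and let $\mathcal G$ be a group of automorphisms of $P$. It acts on names by $g\dot x=\{(g\dot y,gp):(\dot y,p)\in\dot x\}$. Canonical names $\check a$ of ground model sets are fixed by every $g$.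

**Definition (normal filter, symmetric names).** A *normal filter* is a nonempty family $\mathcal F$ of subgroups of $\mathcal G$ closed under larger subgroups, finite intersections and conjugation. A name $\dot x$ is *symmetric* if $\{g\in\mathcal G:g\dot x=\dot x\}\in\mathcal F$. It is *hereditarily symmetric* if it is symmetric and all names occurring in it are hereditarily symmetric.

The theorem we use: if $G$ is $P$-generic over $V$, the interpretations of the hereditarily symmetric names form a model $N$ of $\mathbf{ZF}$ with $V\subseteq N\subseteq V[G]$, the *symmetric extension*. Moreover, for every $g\in\mathcal G$,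
$$p\Vdash\varphi(\dot x)\iff gp\Vdash\varphi(g\dot x).\tag{2}$$
As usual, this yields consistency relative to $\mathbf{ZFC}$, hence relative to $\mathbf{ZF}$ by Gödel.

Here is the action in the smallest case. Let $P$ consist of the finite partial functions $\omega\to2$, ordered by reverse inclusion, and let $S_{fin}$ act by $(gp)(g(i))=p(i)$. With $g=(0\ 5)$ and $p=\{(0,1),(3,0)\}$ we get $gp=\{(5,1),(3,0)\}$. The name $\dot x=\{((i,b)^\vee,p):p(i)=b\}$ denotes the Cohen real $x$, that is, $x=\bigcup G$. Then
$$g\dot x=\{((i,b)^\vee,gp):p(i)=b\}=\{((i,b)^\vee,p'):p'(g(i))=b\},$$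
which denotes $x\circ g$. So $g$ moves the name of $x$ to the name of another member of the orbit of $x$, while the name collecting all members of the orbit is fixed.

## A sequence of Cohen orbits with no choice function

Take $\omega$ many independent copies of this example. An element of $N$ may know finitely many of the Cohen reals completely, but of the rest only the orbits.

**Step 1: the model.** We set up forcing, group and filter. Let $P$ be the set of finite partial functions $\omega\times\omega\to2$, ordered by reverse inclusion. Let $\mathcal G=(S_{fin})^\omega$, the full product, acting by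
$$(gp)(n,g_n(i))=p(n,i).$$
Let $\mathcal G_k=\{g\in\mathcal G:g_n=1\text{ for all }n<k\}$. These are normal subgroups of $\mathcal G$, and $\mathcal G_k\cap\mathcal G_l=\mathcal G_{\max(k,l)}$. So $\{H\le\mathcal G:H\supseteq\mathcal G_k\text{ for some }k\}$ is a normal filter. Let $N$ be the symmetric extension.

**Step 2: the orbits lie in $N$.** We name the orbits and check symmetry. For $n\in\omega$ and $\gamma\in S_{fin}$ put
$$\dot x_n^\gamma=\{((i,b)^\vee,p):p(n,\gamma(i))=b\}.$$
Let $x_n$ be the interpretation of $\dot x_n^1$, the $n$-th Cohen real; it is a total function $\omega\to 2$, since the conditions with $(n,i)$ in their domain are dense. Then $\dot x_n^\gamma$ denotes $x_n\circ\gamma$. If $p'=gp$, then $p(n,\gamma(i))=p'(n,g_n\gamma(i))$, so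
$$g\dot x_n^\gamma=\dot x_n^{g_n\gamma}.\tag{3}$$
Hence $\dot x_n^\gamma$ is fixed by $\mathcal G_{n+1}$. The name $\dot C_n=\{(\dot x_n^\gamma,1):\gamma\in S_{fin}\}$ is fixed by all of $\mathcal G$, because $\gamma\mapsto g_n\gamma$ permutes $S_{fin}$. So is the canonical name of the sequence $(\dot C_n)_n$, built from the pair names of $\check n$ and $\dot C_n$. All these names are hereditarily symmetric, so $(C_n)_n\in N$, where $C_n=\{x_n\circ\gamma:\gamma\in S_{fin}\}$. A finitely supported permutation is given by finite data, so $S_{fin}$ is the same in $V$, $N$ and $V[G]$. Thus $(C_n)_n$ is, in $N$, a sequence of $S_{fin}$-orbits on $2^\omega$.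

**Step 3: no choice function in $N$.** We show that a symmetric name cannot single out a member of $C_n$ for large $n$. Suppose $y\in N$ is a choice function, with hereditarily symmetric name $\dot y$ fixed by $\mathcal G_k$. Let $p_0\in G$ force "$\dot y$ is a function on $\omega$ with $\dot y(m)\in\dot C_m$ for all $m$". Put $n=k$. There are $p\le p_0$ and $\sigma\in S_{fin}$ with
$$p\Vdash\dot y(\check n)=\dot x_n^\sigma.$$
As $p$ is finite, there are $i\ne j$ with $(n,i),(n,j)\notin\mathrm{dom}(p)$. Let $\tau=(i\ j)$, and let $g\in\mathcal G$ have $g_n=\tau$ and $g_m=1$ for $m\ne n$. Three things hold: $g\in\mathcal G_k$, so $g\dot y=\dot y$; $gp=p$, since $\tau$ moves nothing that $p$ mentions; and $g\dot x_n^\sigma=\dot x_n^{\tau\sigma}$ by (3). Applying (2),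
$$p\Vdash\dot y(\check n)=\dot x_n^{\tau\sigma}.$$
So $p$ forces $x_n\circ\tau\circ\sigma=x_n\circ\sigma$, hence $x_n\circ\tau=x_n$, hence $x_n(i)=x_n(j)$. But $p\cup\{((n,i),0),((n,j),1)\}$ is a condition below $p$ that forces $x_n(i)\ne x_n(j)$, a contradiction.

**Step 4: conclusion.** $N$ is a model of $\mathbf{ZF}$, so Lemma 3 holds in $N$. By Step 3 its conclusion fails there, so $q$ is not surjective in $N$. This proves Theorem 1: surjectivity of $q$ is not provable in $\mathbf{ZF}$. $\blacksquare$

Each single $x_n$ belongs to $N$; what $N$ lacks is the sequence $(x_n)_n$, or any other simultaneous selection. Surjectivity is also not refutable in $\mathbf{ZF}$ (if $\mathbf{ZF}$ is consistent): it follows from countable choice for sets of reals, by Theorem 2(b) below.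

## Arbitrary permutation groups: the statement

Let $CC(\mathbb R)$ denote countable choice for sets of reals: every sequence of nonempty sets of reals has a choice function. Give $\mathrm{Sym}(\omega)$ the topology of pointwise convergence: $\sigma$ lies in the closure of $\Gamma$ iff for every $l$ the restriction $\sigma\restriction l$ agrees with some element of $\Gamma$. Call $\Gamma$ *compact* if it is closed in $\mathrm{Sym}(\omega)$ and all its orbits on $\omega$ are finite. A *section* of $q_\Gamma$ is a map $s:Q_\Gamma\to T$ with $q_\Gamma\circ s=\mathrm{id}$. The *depth* of an element of $Q_\Gamma$ is given by $\mathrm{depth}(\mathtt{leaf})=0$ and $\mathrm{depth}(\mathtt{node}(v))=\sup_i(\mathrm{depth}(v_i)+1)$; it is the rank $\rho$ constructed in the proof of (a).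

Two examples to keep in mind. The group of all permutations that map each pair $\{2k,2k+1\}$ to itself is compact and infinite. Its subgroup of finitely supported elements is infinite with finite orbits, but it is not closed: the permutation swapping $2k$ and $2k+1$ for every $k$ is in its closure and not in it.

**Theorem 2 (ZF).** Let $\Gamma\le\mathrm{Sym}(\omega)$ be any subgroup.

- (a) $Q_\Gamma$ exists.
- (b) The following are equivalent: (i) $q_\Gamma$ is surjective; (ii) $q_\Gamma^\omega:T^\omega\to Q_\Gamma^\omega$ is surjective; (iii) every sequence of nonempty fibres of $q_\Gamma$ has a choice function. In particular $CC(\mathbb R)$ implies that $q_\Gamma$ is surjective. Conversely, surjectivity of $q_\Gamma$ implies that every sequence of $\Gamma$-orbits on $(2^\omega)^\omega$ has a choice function.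
- (c) $q_\Gamma$ has a section iff there is a function selecting one element from each $\Gamma$-orbit on $(2^\omega)^\omega$.
- (d) If $\Gamma$ is compact, e.g. finite, then $q_\Gamma$ has a section. So it is surjective, provably in $\mathbf{ZF}$.
- (e) For $\Gamma=S_{fin}$, every element of $Q$ of depth $\le2$ is in the image of $q$. The element $\mathtt{node}(c)$ shown to be outside the image in the proof of Theorem 1 has depth $3$, so depth $3$ is the least depth at which failure is possible.

## Building $Q_\Gamma$ below $\omega_2$

This section proves Theorem 2(a). The plan is to iterate "form all nodes" transfinitely and to show that the process stops. The first thing to try is to stop at $\omega_1$: a sequence $v$ of elements built before $\omega_1$ should be built before $\omega_1$ as a whole. This needs a countable set of countable ordinals to be bounded in $\omega_1$, and the usual proof of that chooses countably many enumerations. We stop at $\omega_2$ instead, and avoid choosing enumerations by using the increasing enumeration of sets of ordinals, which is canonical.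

**Step 1: the hierarchy and its rank.** We define the candidates for elements of $Q_\Gamma$. For a sequence $v$ let $[v]=\{v\circ\pi:\pi\in\Gamma\}$, which is nonempty. Put
$$L_0=\emptyset,\qquad L_{\alpha+1}=\{\emptyset\}\cup\{[v]:v\in L_\alpha^\omega\},\qquad L_\lambda=\bigcup_{\alpha<\lambda}L_\alpha\ (\lambda\text{ limit}).$$
The operation $\Phi(X)=\{\emptyset\}\cup\{[v]:v\in X^\omega\}$ is monotone. By induction $L_\alpha\subseteq L_{\alpha+1}$: this is clear for $0$; at successors apply $\Phi$; for a limit $\lambda$ and $\alpha<\lambda$ we have $L_\alpha\subseteq L_{\alpha+1}=\Phi(L_\alpha)\subseteq\Phi(L_\lambda)=L_{\lambda+1}$. So the sequence is increasing.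

For $x\in\bigcup_\alpha L_\alpha$ the least $\beta$ with $x\in L_\beta$ is neither $0$ nor a limit. Let $\rho(x)$ be its predecessor, i.e. the least $\alpha$ with $x\in L_{\alpha+1}$. Then $x\in L_\alpha$ iff $\rho(x)<\alpha$. Clearly $\rho(\emptyset)=0$. Moreover $[v]\in L_{\alpha+1}$ iff $v\in L_\alpha^\omega$: if $[v]=[v']$ with $v'\in L_\alpha^\omega$, then $v=v'\circ\pi$ also has its values in $L_\alpha$. Hence
$$\rho([v])=\sup_i(\rho(v_i)+1).$$

**Step 2: the ordinals below $\rho(x)$ are the ranks occurring in $x$.** This lets us count $\rho(x)$ level by level. Define $S_n(x)$ for $n\ge1$ by $S_n(\emptyset)=\emptyset$, $S_1([v])=\{\rho(v_i):i\in\omega\}$ and $S_{n+1}([v])=\bigcup_iS_n(v_i)$. These depend only on the range of $v$, which is the same for all members of $[v]$. We claim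
$$\rho(x)=\bigcup_{n\ge1}S_n(x).$$
For $x=\emptyset$ both sides are empty. For $x=[v]$, using the claim for the $v_i$, which have smaller rank,
$$\bigcup_{n\ge1}S_n([v])=\{\rho(v_i):i\in\omega\}\cup\bigcup_i\rho(v_i)=\bigcup_i(\rho(v_i)+1)=\rho([v]).$$

**Step 3: a canonical covering of $S_n(x)$ by $\omega_1^n$.** We need this covering without choices. Define $f_n^x:\omega_1^n\to\mathrm{Ord}$ for $n\ge1$ as follows. Let $f_n^\emptyset\equiv0$. Let $f_1^{[v]}(b)$ be the $b$-th element, in increasing order, of $\{0\}\cup\{\rho(v_i):i\in\omega\}$, or $0$ if there is none. For $a\in\omega_1^n$ and $b\in\omega_1$ let $f_{n+1}^{[v]}(a,b)$ be the $b$-th element of $\{0\}\cup\{f_n^{v_i}(a):i\in\omega\}$, or $0$ if there is none. Again only the range of $v$ is used.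

By induction on $n$, $S_n(x)\subseteq\mathrm{ran}(f_n^x)$ for all $x$. For $x=\emptyset$ this is trivial. A countable set of ordinals has order type $<\omega_1$, so each of its elements is the $b$-th one for some $b<\omega_1$; this settles $n=1$. If $\beta\in S_{n+1}([v])$, then $\beta\in S_n(v_i)$ for some $i$, so $\beta=f_n^{v_i}(a)$ for some $a\in\omega_1^n$. Then $\beta$ belongs to the countable set $\{0\}\cup\{f_n^{v_j}(a):j\in\omega\}$, so $\beta=f_{n+1}^{[v]}(a,b)$ for some $b<\omega_1$.

**Step 4: the hierarchy stops.** We bound the rank. By Steps 2 and 3, $\rho(x)$ is covered by the image of a single function on $\bigcup_{n\ge1}\omega_1^n$, namely the union of the $f_n^x$. In $\mathbf{ZF}$ this set has cardinality $\aleph_1$: a fixed bijection $\omega_1\times\omega_1\to\omega_1$ gives, by recursion on $n$, bijections $\omega_1^n\to\omega_1$, hence an injection into $\omega\times\omega_1$. So $\rho(x)$ is covered by the image of a function on $\omega_1$, and taking least preimages, $|\rho(x)|\le\aleph_1$. Hence $\rho(x)<\omega_2$ for every $x$, and therefore $L_{\omega_2+1}=L_{\omega_2}$.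

**Step 5: initiality.** We check that $L_{\omega_2}$ is $Q_\Gamma$. With $\mathtt{leaf}=\emptyset$ and $\mathtt{node}(v)=[v]$ it is an algebra, since $[v]\in L_{\omega_2+1}=L_{\omega_2}$ for $v\in L_{\omega_2}^\omega$. It satisfies the $\Gamma$-equations, since $[v]=[v\circ\pi]$. Let $X$ be any algebra satisfying the $\Gamma$-equations. Define $h$ by recursion on $\rho$: $h(\emptyset)=\mathtt{leaf}_X$ and $h([v])=\mathtt{node}_X(h\circ v)$. This is well defined, because replacing $v$ by $v\circ\pi$ replaces $h\circ v$ by $h\circ v\circ\pi$, and $\mathtt{node}_X$ takes the same value. It is a homomorphism, and by induction on $\rho$ it is the only one. $\square$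

## Fibres of $q_\Gamma$ as sets of reals

We prove Theorem 2(b).

**Step 1: the equivalences.** This makes the obstruction in the naive induction exact. (i)⇒(ii) is Lemma 2. (ii)⇒(iii): let $(E_n)_n$ be a sequence of nonempty fibres. Each $E_n$ determines $c_n$ with $E_n=q_\Gamma^{-1}(c_n)$. A lift $u$ of $c$ satisfies $u_n\in E_n$. (iii)⇒(i): let $I=q_\Gamma[T]\ni\mathtt{leaf}$ and $v\in I^\omega$. By (iii), applied to the fibres $q_\Gamma^{-1}(v_n)$, there is $u\in T^\omega$ with $q_\Gamma\circ u=v$, so $\mathtt{node}(v)=q_\Gamma(\mathtt{node}(u))\in I$. Thus $I$ is a subalgebra and $I=Q_\Gamma$ by Lemma 1(iii).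

**Step 2: trees are reals.** This shows that $CC(\mathbb R)$ suffices. Let $D:T\to\mathcal P(\omega^{<\omega})$ be the unique homomorphism into the algebra described after the definition of algebras:
$$D(\mathtt{leaf})=\emptyset,\qquad D(\mathtt{node}(v))=\{\langle\rangle\}\cup\{\langle n\rangle^\frown s:s\in D(v_n)\}.$$
It is injective. To see this, let $B$ be the set of $t\in T$ such that $D(t)=D(t')$ implies $t=t'$ for all $t'$; we show that $B$ is a subalgebra. If $D(t')=\emptyset$, then $t'$ is not a node, so $t'=\mathtt{leaf}$; hence $\mathtt{leaf}\in B$. If $v\in B^\omega$ and $D(t')=D(\mathtt{node}(v))$, this set is nonempty, so $t'=\mathtt{node}(v')$ and $D(v'_n)=D(v_n)$ for all $n$. Then $v'_n=v_n$ for all $n$, and $t'=\mathtt{node}(v)$. By Lemma 1(iii) for $T$, $B=T$.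

Since $\omega^{<\omega}$ is countable, $\mathcal P(\omega^{<\omega})$ is in bijection with $2^\omega$. So a sequence of fibres of $q_\Gamma$ is carried by one fixed injection to a sequence of sets of reals, and $CC(\mathbb R)$ implies (iii).

**Step 3: real-valued labels.** For the converse part we need labels indexed by reals, which replace $z_0,z_1$ in Lemma 3. Define
$$r:2^\omega\to Q_\Gamma,\quad r(x)=\mathtt{node}(v^x),\qquad v^x_k=\begin{cases}z_{k+1}&\text{if }x(k)=1,\\ z_0&\text{if }x(k)=0.\end{cases}\tag{4}$$
By Lemma 1(ii), $r(x)$ determines the orbit of $v^x$, hence the range of $v^x$. And $x(k)=1$ iff $z_{k+1}$ is in this range. So $r$ is injective, whatever $\Gamma$ is.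

**Step 4: choosing from orbits.** We repeat Lemma 3 with these labels. Let $q_\Gamma$ be surjective and let $(C_n)_n$ be a sequence of $\Gamma$-orbits on $(2^\omega)^\omega$. Put $c_n=\mathtt{node}(r\circ w)$ for any $w\in C_n$; this is independent of $w$ by the equations. By Lemma 2 lift $c$ to $u\in T^\omega$. As $c_n\ne\mathtt{leaf}$, $u_n=\mathtt{node}(w_n)$ with $w_n$ unique. For $w\in C_n$, Lemma 1(ii) gives $\rho\in\Gamma$ with $q_\Gamma\circ w_n=r\circ w\circ\rho$. Hence $r^{-1}\circ q_\Gamma\circ w_n=w\circ\rho\in C_n$, and $n\mapsto r^{-1}\circ q_\Gamma\circ w_n$ is a choice function. $\square$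

## Sections and orbit selectors

We prove Theorem 2(c).

**From a section to a selector.** We decode one orbit at a time. Let $s$ be a section and $C$ a $\Gamma$-orbit on $(2^\omega)^\omega$. Let $c=\mathtt{node}(r\circ w)$ for any $w\in C$, with $r$ from (4). Since $q_\Gamma(s(c))=c\neq\mathtt{leaf}$, we have $s(c)=\mathtt{node}(u)$ for a unique $u$, and $\mathtt{node}(q_\Gamma\circ u)=\mathtt{node}(r\circ w)$. So $q_\Gamma\circ u=r\circ w\circ\rho$ for some $\rho\in\Gamma$, and $r^{-1}\circ q_\Gamma\circ u\in C$. It depends only on $C$ and $s$, so this defines a selector.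

**From a selector to a section.** We change the algebra structure of $T$ so that it satisfies the equations. Let $d:T\to2^\omega$ be the injection obtained from $D$. It carries the orbit of $v\in T^\omega$ bijectively to the orbit of $d\circ v$ in $(2^\omega)^\omega$, so a selector on $(2^\omega)^\omega$ pulls back to a selector $m$ for $\Gamma$-orbits on $T^\omega$. Put
$$\mathtt{node}'(v)=\mathtt{node}(m(\text{orbit of }v))\qquad(v\in T^\omega).$$
Then $(T,\mathtt{leaf},\mathtt{node}')$ satisfies the $\Gamma$-equations. Let $s:Q_\Gamma\to(T,\mathtt{leaf},\mathtt{node}')$ be the unique homomorphism. For $v\in Q_\Gamma^\omega$ there is $\pi\in\Gamma$ with $m(\text{orbit of }s\circ v)=s\circ v\circ\pi$, so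
$$q_\Gamma(s(\mathtt{node}(v)))=q_\Gamma(\mathtt{node}(s\circ v\circ\pi))=\mathtt{node}(q_\Gamma\circ s\circ v\circ\pi)=\mathtt{node}(q_\Gamma\circ s\circ v),$$
the last step by the equations in $Q_\Gamma$. Also $q_\Gamma(s(\mathtt{leaf}))=\mathtt{leaf}$. So $q_\Gamma\circ s$ is an endomorphism of the algebra $Q_\Gamma$, hence the identity. $\square$

This direction uses only a selector for $\Gamma$-orbits on $T^\omega$.

## Compact groups: least elements of orbits exist

We prove Theorem 2(d). At the start, lexicographically least elements failed to exist for $S_{fin}$. For compact $\Gamma$ they do exist. In the example of the group preserving all pairs $\{2k,2k+1\}$, one sorts each pair, and the resulting permutation belongs to the group. For its finitely supported subgroup the same sorting would turn $(1,0,1,0,\dots)$ into $(0,1,0,1,\dots)$, which is not in the orbit. A finite $\Gamma$ is covered by (d): its orbits are finite, and finite subsets of the Hausdorff space $\mathrm{Sym}(\omega)$ are closed.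

**Step 1: the orders.** We order $T^\omega$ linearly. Fix an enumeration of $\omega^{<\omega}$ and order $2^{\omega^{<\omega}}=\mathcal P(\omega^{<\omega})$ lexicographically; via the injection $D$ this linearly orders $T$. Order $T^\omega$ lexicographically. By the previous section it suffices to show that each orbit $O=\{v\circ\pi:\pi\in\Gamma\}$ with $v\in T^\omega$ has a least element, for then choosing it is a selector.

**Step 2: the greedy minimum.** We compute what the least element must be. Let $\Gamma_0=\Gamma$ and, recursively,
$$m_i=\min\{v(\pi(i)):\pi\in\Gamma_i\},\qquad\Gamma_{i+1}=\{\pi\in\Gamma_i:v(\pi(i))=m_i\}.$$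
The set whose minimum is taken is nonempty, and it is finite because $\pi(i)$ ranges over part of the finite $\Gamma$-orbit of $i$. So every $\Gamma_i$ is nonempty.

**Step 3: the minimum is attained in $\Gamma$.** We find one $\sigma\in\Gamma$ that realizes all the $m_i$. Consider $\{\pi\restriction l:l<\omega,\ \pi\in\Gamma_l\}$. Since the $\Gamma_l$ decrease, this is closed under initial segments, so it is a tree of finite sequences of natural numbers. It has elements of every length, and it is finitely branching because $\pi(l)$ lies in the orbit of $l$. By König's lemma it has an infinite branch $\sigma$; here no choice is needed, since one can always proceed to the least natural number that keeps infinitely many extensions.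

Every $\sigma\restriction l$ agrees with an element of $\Gamma_l\subseteq\Gamma$. So $\sigma$ is injective and maps each $\Gamma$-orbit into itself; as the orbits are finite, $\sigma$ is bijective on each orbit, hence a permutation of $\omega$. It lies in the closure of $\Gamma$, so $\sigma\in\Gamma$. For each $i$, $\sigma\restriction(i+1)$ agrees with some $\pi\in\Gamma_{i+1}$, so $v(\sigma(i))=v(\pi(i))=m_i$. Thus $m=(m_i)_i=v\circ\sigma\in O$.

**Step 4: $m$ is least.** Let $\pi\in\Gamma$ with $v\circ\pi\ne m$, and let $i$ be the first place where they differ. Then $v(\pi(j))=m_j$ for $j<i$, so $\pi\in\Gamma_i$, hence $v(\pi(i))\ge m_i$, and so $v(\pi(i))>m_i$. $\square$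

## Depth two suffices to lift, depth three does not

We prove Theorem 2(e). In $Q$, the elements of depth $\le1$ are $z_0=\mathtt{leaf}$ and $z_1$, since a node of depth $1$ has only leaves as children. So the elements of depth $\le2$ are $\mathtt{leaf}$ and the $\mathtt{node}(v)$ with $v\in\{z_0,z_1\}^\omega$. Replace each $z_0$ in $v$ by $\mathtt{leaf}\in T$ and each $z_1$ by $\mathtt{node}(\lambda i.\mathtt{leaf})\in T$. This gives $u\in T^\omega$ with $q\circ u=v$, so $\mathtt{node}(v)=q(\mathtt{node}(u))$.

In the model of Theorem 1, let $c_n=\mathtt{node}(\lambda i.z_{x_n(i)})$. If $\mathtt{node}(c)$ were in the image, $c$ would lift by Lemma 2, and the decoding in Lemma 3 would give a choice function for $(C_n)_n$, contradicting Step 3 there. By density each $x_n$ takes the value $1$, so each $c_n$ has depth $2$ and $\mathtt{node}(c)$ has depth $3$. $\square$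

## Infinite groups: failure in a symmetric extension

**Theorem 3 (converse to (d)).** Let $V\models\mathbf{ZFC}$ and let $\Gamma\in V$ be an infinite subgroup of $\mathrm{Sym}(\omega)$. There is a symmetric extension $N\models\mathbf{ZF}$ of $V$ in which $q_\Gamma$ is not surjective. If moreover $\Gamma$ has an infinite orbit on $\omega$, then in $N$ also $q_{\bar\Gamma}$ is not surjective, where $\bar\Gamma$ is the closure of $\Gamma$ in $\mathrm{Sym}(\omega)^N$.

The model for Theorem 1 used a transposition $\tau$ outside the part of $\omega$ mentioned by $p$. A general $\Gamma$ need not contain transpositions, and perhaps no nontrivial element of $\Gamma$ fixes what $p$ mentions. Two changes deal with this. The positions get pairwise distinct Cohen reals as labels instead of bits, so that $x_n\circ\sigma$ determines $\sigma$. And where $gp=p$ is out of reach, we ask only that $gp$ be compatible with $p$.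

**Step 1: the model.** We set up labels, group and names. Let $P$ be the set of finite partial functions $\omega^3\to2$, ordered by reverse inclusion. Let $\mathcal G=\Gamma^\omega$ act by $(gp)(n,g_n(i),k)=p(n,i,k)$, and let $\mathcal G_k=\{g:g_n=1\text{ for all }n<k\}$. As before these normal subgroups generate a normal filter. Let $N$ be the symmetric extension. Put
$$\dot x_{n,i}=\{((k,b)^\vee,p):p(n,i,k)=b\},\qquad\text{so}\qquad g\dot x_{n,i}=\dot x_{n,g_n(i)}.\tag{5}$$
The reals $x_{n,i}\in2^\omega$ are forced to be pairwise distinct, since any condition can be extended to make two given ones differ at a new $k$. For $\gamma\in\Gamma$ let $\dot x_n^\gamma$ be the canonical name of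
$$x_n\circ\gamma=(x_{n,\gamma(i)})_{i\in\omega}\in(2^\omega)^\omega,\qquad x_n=(x_{n,i})_{i\in\omega}.$$
By (5), $g\dot x_n^\gamma=\dot x_n^{g_n\gamma}$. So these names are fixed by $\mathcal G_{n+1}$. The names $\dot D_n=\{(\dot x_n^\gamma,1):\gamma\in\Gamma\}$ and the canonical name of their sequence are fixed by all of $\mathcal G$, since $g_n\Gamma=\Gamma$. So $(D_n)_n\in N$, where $D_n=\{x_n\circ\gamma:\gamma\in\Gamma\}$.

**Step 2: what has to be shown.** We treat $\Gamma$ and $\bar\Gamma$ together. Let $\Gamma^*=\Gamma$ or, if $\Gamma$ has an infinite orbit, possibly $\Gamma^*=\bar\Gamma$, computed in $N$. In either case $\Gamma^*$ has the same orbits on $\omega$ as $\Gamma$, because an element of $\bar\Gamma$ agrees at any given point with some element of $\Gamma$. In $N$ put $C_n=\{x\circ\sigma:x\in D_n,\ \sigma\in\Gamma^*\}=\{x_n\circ\sigma:\sigma\in\Gamma^*\}$, a $\Gamma^*$-orbit on $(2^\omega)^\omega$. Then $(C_n)_n\in N$. By Theorem 2(b), applied in $N$ to $\Gamma^*$, it suffices to show that $(C_n)_n$ has no choice function in $N$.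

Suppose there is one, with hereditarily symmetric name $\dot y$ fixed by $\mathcal G_k$. Put $n=k$. Some $p_0\in G$ forces that $\dot y$ is a function on $\omega$ and that $\dot y(\check n)=x_n\circ\sigma$ for some $\sigma\in\Gamma$ (if $\Gamma^*=\Gamma$), respectively for some permutation $\sigma$ in the closure of $\Gamma$ (if $\Gamma^*=\bar\Gamma$). For a finite $E\subseteq\omega$ let $\Gamma_{(E)}$ denote its pointwise stabilizer in $\Gamma$. If all points of $E$ have finite $\Gamma$-orbits, then $\Gamma_{(E)}$ has finite index in $\Gamma$, being a finite intersection of point stabilizers of finite index.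

**Step 3: a covering lemma for groups.** This provides permutations that move a finite set off itself. It is B. H. Neumann's theorem (*Publ. Math. Debrecen* 3 (1954)): a group $H$ is not a finite union of left cosets of subgroups of infinite index. Here is a proof. We show by induction on $r$ that if $H$ is a finite union of left cosets of distinct subgroups $K_1,\dots,K_r$, then some $K_j$ has finite index. For $r=1$ this is clear. Let $r>1$. If all left cosets of $K_r$ occur in the union, $K_r$ has finite index. Otherwise some $hK_r$ does not occur. It is disjoint from the cosets of $K_r$ that do occur, so it is covered by finitely many left cosets of $K_1,\dots,K_{r-1}$. Multiplying on the left by $xh^{-1}$, every $xK_r$ is covered by finitely many left cosets of $K_1,\dots,K_{r-1}$. Replace each occurring coset of $K_r$ in this way, and apply the induction hypothesis.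

**Step 4: Case 1, $\Gamma$ has an infinite orbit.** Here we reach a contradiction by looking at a single label. Fix $i_0$ in an infinite orbit. Since $\dot y(\check n)(i_0)$ is forced to be $x_{n,\sigma(i_0)}$, with $\sigma(i_0)$ in the $\Gamma$-orbit of $i_0$, there are $p\le p_0$ and $a$ in that orbit with
$$p\Vdash\dot y(\check n)(i_0)=\dot x_{n,a}.\tag{6}$$
In particular $a$ has infinite orbit. Let $F=\{i:\exists k'\,(n,i,k')\in\mathrm{dom}\,p\}\cup\{a\}$, a finite set. Write $F=F_0\sqcup F_1$, where $F_0$ consists of the points of $F$ with finite $\Gamma$-orbit and $F_1$ of those with infinite $\Gamma$-orbit. So $a\in F_1$.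

Let $H=\Gamma_{(F_0)}$, which has finite index in $\Gamma$, say $\Gamma=\bigcup_{j}\gamma_jH$, a finite union. For $b\in F_1$ the orbit $\Gamma b=\bigcup_j\gamma_j(Hb)$ is infinite, so $Hb$ is infinite. We claim that there is $\tau\in H$ with $\tau F_1\cap F_1=\emptyset$. If not, then
$$H=\bigcup_{b,b'\in F_1}\{\tau\in H:\tau b=b'\}.$$
Each set on the right is empty or a left coset of the stabilizer of $b$ in $H$, which has infinite index as $Hb$ is infinite. This contradicts Step 3.

Let $g_n=\tau$ and $g_m=1$ for $m\ne n$. Then $g\in\mathcal G_k$, so $g\dot y=\dot y$. We check that $p$ and $gp$ are compatible. They agree on coordinates $m\ne n$. Let $(n,\tau(i),k')\in\mathrm{dom}(p)\cap\mathrm{dom}(gp)$, where $(n,i,k')\in\mathrm{dom}(p)$. Then $i,\tau(i)\in F$. If $i\in F_0$, then $\tau(i)=i$, and both conditions have the value $p(n,i,k')$ there. If $i\in F_1$, then $\tau(i)\notin F_1$; but $\tau(i)$ has infinite orbit, so $\tau(i)\notin F_0$ either, contradicting $\tau(i)\in F$. Hence $p\cup gp$ is a condition.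

By (6), (2) and (5), $gp\Vdash\dot y(\check n)(i_0)=\dot x_{n,\tau(a)}$. So $p\cup gp$ forces $x_{n,a}=x_{n,\tau(a)}$. But $\tau(a)\notin F_1$, so $\tau(a)\neq a$, and this contradicts distinctness.

**Step 5: Case 2, all orbits of $\Gamma$ are finite.** Here $\Gamma$ is infinite and $\Gamma^*=\Gamma$, and the argument of Theorem 1 works again. Choose $p\le p_0$ and $\sigma\in\Gamma$ with $p\Vdash\dot y(\check n)=\dot x_n^\sigma$. Let $F=\{i:\exists k'\,(n,i,k')\in\mathrm{dom}\,p\}$. Then $\Gamma_{(F)}$ has finite index in the infinite group $\Gamma$, so there is $\tau\in\Gamma_{(F)}$ with $\tau\neq1$. With $g_n=\tau$ and $g_m=1$ for $m\ne n$ we have $gp=p$ and $g\dot y=\dot y$. So $p\Vdash\dot y(\check n)=\dot x_n^{\tau\sigma}$, and $p\Vdash\dot x_n^\sigma=\dot x_n^{\tau\sigma}$. As the $x_{n,i}$ are distinct, $\sigma(i)=\tau\sigma(i)$ for all $i$, so $\tau=1$, a contradiction. $\square$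

## Finite against infinite, compact against non-compact

Theorems 2(d) and 3 together give two dichotomies.

*Fixed set of permutations* (e.g. countable groups such as $S_{fin}$). If $\Gamma$ is finite, surjectivity of $q_\Gamma$ is a theorem of $\mathbf{ZF}$, by Theorem 2(d). If $\Gamma$ is infinite, it fails in some symmetric extension, by Theorem 3.

*Closed groups, reinterpreted by closure.* Here $\Gamma$ is closed, and in a larger model one uses the closure of $\Gamma$ computed there. If $\Gamma$ is compact, surjectivity is a theorem of $\mathbf{ZF}$: the closure of $\Gamma$ in a larger model has the same orbits on $\omega$, so they are finite, and Theorem 2(d) applies there. If $\Gamma$ is not compact, it has an infinite orbit, and surjectivity fails in some symmetric extension, by Theorem 3 for $\bar\Gamma$. This covers $\mathrm{Sym}(\omega)$, the fully unordered trees: every finite injection between subsets of $\omega$ extends to a finitely supported permutation, so the closure of $\mathrm{Sym}(\omega)^V$ in $\mathrm{Sym}(\omega)^N$ is all of $\mathrm{Sym}(\omega)^N$.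

## Surjective without a section: the Baire property

A set $A\subseteq2^\omega$ has the *Baire property* if $A\mathbin{\triangle}U$ is meager for some open $U$.

**Theorem 4.** In $\mathbf{ZF}+\mathbf{DC}$ + "all sets of reals have the Baire property" (consistent relative to $\mathbf{ZF}$ by Shelah, *Israel J. Math.* 48 (1984)), the map $q_{S_{fin}}$ is surjective but has no section.

**Step 1: surjectivity.** $\mathbf{DC}$ implies $CC(\mathbb R)$: apply it to finite partial choice sequences ordered by one-step extension. So $q=q_{S_{fin}}$ is surjective by Theorem 2(b).

**Step 2: a section gives a set of representatives.** We turn a section into a subset of $2^\omega$. Suppose $s$ is a section. For each $S_{fin}$-orbit $C$ on $2^\omega$ put $c=\mathtt{node}(\lambda i.z_{x(i)})$ for any $x\in C$. As in Lemma 3, $s(c)=\mathtt{node}(w)$ for a unique $w$, and $q\circ w=\lambda i.z_{y(i)}$ for a unique $y$, which lies in $C$. Let $A$ be the set of these $y$, one for each $C$. Then $A$ meets each $S_{fin}$-orbit in exactly one point.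

**Step 3: $A$ is not meager.** This is what lets us localize $A$. The set $2^\omega$ is the union of the sets $\{x\circ\pi:x\in A\}$, $\pi\in S_{fin}$. There are countably many of them, and each is the image of $A$ under a homeomorphism of $2^\omega$. If $A$ were meager, all of them would be, hence so would $2^\omega$, contradicting the Baire category theorem.

**Step 4: two points in one orbit.** We contradict uniqueness of representatives. Let $A\mathbin{\triangle}U$ be meager with $U$ open. As $A$ is not meager, $U\neq\emptyset$, so $U$ contains a basic open set $N_u=\{x\in2^\omega:u\subseteq x\}$ with $u\in2^{<\omega}$. Then $N_u\setminus A$ is meager, i.e. $A$ is comeager in $N_u$. Let $i,j\ge|u|$ be distinct and $\tau=(i\ j)$. The homeomorphism $x\mapsto x\circ\tau$ maps $N_u$ onto itself, so $\{x\in N_u:x\circ\tau\notin A\}$ is also meager. Hence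
$$\{x\in N_u:x\in A\text{ and }x\circ\tau\in A\}$$
is comeager in $N_u$. The set $\{x\in N_u:x(i)\neq x(j)\}$ is open and nonempty, hence not meager, so it contains a point $x$ of the comeager set. Then $x$ and $x\circ\tau$ are two different points of $A$ in one $S_{fin}$-orbit, contradicting Step 2. $\blacksquare$
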